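\title{Acyclic subcomplexes and a fiber of the persistence map}

\begin{abstract}
Let $K$ be a finite connected simplicial complex. Consider the space $F$ of all filters on $K$ whose sublevel set persistent homology over $\mathbb{Z}_2$ has no finite bar, whose class of degree $0$ is born at $0$, and whose other classes are all born at $1$. We prove the conjecture that $F$ and $K$ have the same $\mathbb{Z}_2$-Betti numbers. The space $F$ is homotopy equivalent to the order complex of the poset of $\mathbb{Z}_2$-acyclic subcomplexes of $K$, and this complex is built from the barycentric subdivision of $K$ by attaching cones over acyclic complexes. The same construction gives the result over any field and a $2$-local integral isomorphism, computes $\pi_1(F)$ as a quotient of $\pi_1(K)$, and shows that $F\simeq K$ for graphs and compact connected surfaces, but not in general.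
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, $K$ is a finite connected simplicial complex, regarded as the set of its (non-empty) simplices, and $|K|$ is its geometric realization. We write $\mathbb{Z}_2$ for the field with two elements.

A \emph{filter} on $K$ is a function $f:K\to\mathbb{R}$ with $f(\sigma)\le f(\tau)$ whenever $\sigma$ is a face of $\tau$. Each sublevel set $K_t=f^{-1}((-\infty,t])$ is then a subcomplex, and $K_t\subseteq K_{t'}$ for $t\le t'$. For each degree $p\ge0$ the vector spaces $H_p(K_t;\mathbb{Z}_2)$, with the maps induced by inclusion, form a \emph{persistence module} indexed by $t\in\mathbb{R}$. For an interval $I$, the \emph{interval module} of $I$ is $\mathbb{Z}_2$ at $t\in I$ and $0$ elsewhere, with identity maps between points of $I$. The module $t\mapsto H_p(K_t;\mathbb{Z}_2)$ is a finite direct sum of interval modules, with non-empty intervals $[b,d)$ or $[b,+\infty)$, and the multiset of these intervals does not depend on the decomposition. It is the \emph{degree-$p$ barcode} of $f$; its elements are the \emph{finite} and \emph{infinite bars}, and $b$ is the \emph{birth} of the bar.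 Only non-empty intervals count: a pair of simplices that create and destroy a class at the same value of $f$ contributes no bar. The \emph{persistence map} $\mathrm{PH}$ sends $f$ to the collection $\mathrm{PH}(f)$ of its barcodes in all degrees, and the \emph{fiber} over a barcode $D$ is
\[
\mathrm{PH}^{-1}(D)=\{f \text{ a filter on } K:\ \mathrm{PH}(f)=D\}\subseteq\mathbb{R}^K ,
\]
with the subspace topology.

The fiber is what the barcode forgets: its points are the filters that persistent homology cannot tell apart. Some bars are forced by $K$ alone. Since $K_t=K$ for large $t$, every filter has exactly $\beta_p(K)=\dim H_p(K;\mathbb{Z}_2)$ infinite bars in degree $p$. The smallest barcodes are therefore those without finite bars. Among them, let $D_K$ consist of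
\begin{itemize}
\item one bar $[0,+\infty)$ in degree $0$,
\item $\beta_p(K)$ copies of the bar $[1,+\infty)$ in each degree $p\ge1$,
\end{itemize}
and put $F=\mathrm{PH}^{-1}(D_K)$.

What should $F$ look like? For a subcomplex $A\subseteq K$ let $\chi_A$ be the filter that is $0$ on $A$ and $1$ off $A$. For a vertex $v$, the filter $\chi_v$ has sublevel sets $\emptyset$, $v$, $K$, so it lies in $F$. If $e$ is an edge at $v$ with second vertex $w$, we can lower the values on $e$ and $w$ together from $1$ to $0$, and then raise the values on $e$ and $v$ together to $1$; this is a path in $F$ from $\chi_v$ to $\chi_w$. So the place where a filter starts can wander through $K$, and one may guess that $F$ has the shape of $K$. The following conjecture is posed in \cite{LH}.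

\medskip
\noindent\textbf{Conjecture.} \emph{For every finite connected simplicial complex $K$, the fiber $\mathrm{PH}^{-1}(D_K)$ and $K$ have the same Betti numbers with coefficients in $\mathbb{Z}_2$.}
\medskip

We prove it. For a commutative ring $R$, a space or complex $X$ is \emph{$R$-acyclic} if it is non-empty and $\tilde H_*(X;R)=0$. The \emph{order complex} $\Delta(S)$ of a finite poset $S$ is the simplicial complex whose simplices are the non-empty chains of $S$, and $|S|=|\Delta(S)|$. Let $\mathrm{Acy}(K)$ be the poset of $\mathbb{Z}_2$-acyclic subcomplexes of $K$, ordered by inclusion.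

\begin{theorem}\label{thm:main}
The fiber $F$ is homotopy equivalent to $|\mathrm{Acy}(K)|$, and $H_n(F;\mathbb{Z}_2)\cong H_n(K;\mathbb{Z}_2)$ for all $n$. In particular $F$ and $K$ have the same Betti numbers over $\mathbb{Z}_2$.
\end{theorem}

The isomorphism comes from a map that extends the paths described above. For a simplex $\sigma$ let $\hat\sigma\in|K|$ be its barycenter and $\bar\sigma$ the subcomplex of all its faces. Every point of $|K|$ is uniquely of the form $\sum_i s_i\hat\sigma_i$ with $\sigma_0\subsetneq\dots\subsetneq\sigma_m$, $s_i>0$ and $\sum_i s_i=1$. Define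
\begin{equation}\label{eq:j}
j:|K|\to F,\qquad j\Big(\sum_i s_i\hat\sigma_i\Big)=\sum_i s_i\chi_{\bar\sigma_i}.
\end{equation}
Section~\ref{sec:order} shows that $j$ is continuous with values in $F$. Let $\mathbb{Z}_{(2)}$ be the ring of rational numbers with odd denominator.

\begin{theorem}\label{thm:strong}
\begin{itemize}
\item[(a)] \emph{(Other fields.)} Let $k$ be any field, define $\mathrm{PH}$, $\beta_p$ and $D_K$ with $k$ in place of $\mathbb{Z}_2$, and replace the births $0,1$ by any $a<b$. Then the fiber is homotopy equivalent to the realization of the poset of $k$-acyclic subcomplexes of $K$, and the map $x\mapsto a+(b-a)j(x)$, with $j(x)$ given by the formula \eqref{eq:j}, induces an isomorphism from $H_*(K;k)$ to the homology of the fiber over $k$.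
\item[(b)] \emph{($2$-local isomorphism.)} The map $j:|K|\to F$ induces isomorphisms on $H_*(\,\cdot\,;\mathbb{Z}_{(2)})$. Hence $F$ and $K$ also have the same rational Betti numbers and the same $2$-primary torsion in integral homology.
\item[(c)] \emph{(Sharpness of (b).)} For every odd prime $\ell$ there is a finite connected $K$ with $F$ contractible and $H_1(K;\mathbb{Z})=\mathbb{Z}/\ell$. So the isomorphism can fail over $\mathbb{Z}$ and over $\mathbb{F}_\ell$, and $F\simeq K$ can fail.
\item[(d)] \emph{(Fundamental group.)} The map $j_*:\pi_1(K)\to\pi_1(F)$ is surjective. Its kernel is the normal subgroup $N$ generated by the images, along all connecting paths, of $\pi_1(A)\to\pi_1(K)$, where $A$ ranges over the $\mathbb{Z}_2$-acyclic subcomplexes of $K$.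
\item[(e)] \emph{(Homotopy type.)} If every $\mathbb{Z}_2$-acyclic subcomplex of $K$ is contractible, then $j$ is a homotopy equivalence. This holds for all graphs ($\dim K\le1$) and for all triangulated compact connected surfaces, with or without boundary. Conversely, if $j$ is a homotopy equivalence, then the inclusion into $K$ of every $\mathbb{Z}_2$-acyclic subcomplex is null-homotopic.
\end{itemize}
\end{theorem}

Thus $F$ is $K$ with its acyclic parts made contractible: homology over $\mathbb{Z}_2$ does not notice the change, while finer invariants may. The proof has two halves. First, a filter in $F$ is, up to values above $1$ that can be discarded, the same as a chain of acyclic subcomplexes together with the time spent at each; this identifies $F$ with $|\mathrm{Acy}(K)|$ (Sections~\ref{sec:sublevel} and~\ref{sec:order}). Second, $|\mathrm{Acy}(K)|$ contains the barycentric subdivision of $K$ and is obtained from it by attaching one cone for each acyclic subcomplex that is not a simplex (Sections~\ref{sec:cones} and~\ref{sec:homology}). Section~\ref{sec:examples} shows both halves on two small complexes.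

In Sections~\ref{sec:sublevel}--\ref{sec:order} the coefficients lie in an arbitrary field $k$: the objects $\mathrm{PH}$, $\beta_p$, $D_K$ and $F$ are defined over $k$, \emph{acyclic} means $k$-acyclic, $H_*$ means $H_*(\,\cdot\,;k)$, and $Q$ is the poset of acyclic subcomplexes of $K$. For $k=\mathbb{Z}_2$ we have $Q=\mathrm{Acy}(K)$.

\section{The fiber in terms of sublevel sets}\label{sec:sublevel}

A barcode records the maps between the homology groups of the sublevel sets and not only the groups. For $D_K$ the condition can nevertheless be tested one sublevel set at a time. We use one fact about a persistence module $V$: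
\begin{quote}
$(\ast)$ \emph{$V$ is a sum of $n$ interval modules of $[b,+\infty)$ if and only if $V_t=0$ for $t<b$, $\dim V_t=n$ for $t\ge b$, and $V_t\to V_{t'}$ is an isomorphism for $b\le t\le t'$.}
\end{quote}
The forward direction holds for one interval module and passes to sums. For the converse, choose a basis of $V_b$; the images of each basis vector span one interval summand.

\begin{proposition}\label{prop:sublevel}
A filter $f$ lies in $F$ if and only if
\begin{itemize}
\item[(1)] $K_t=\emptyset$ for $t<0$,
\item[(2)] $K_t$ is acyclic for $0\le t<1$,
\item[(3)] the inclusion $K_t\hookrightarrow K$ induces an isomorphism on $H_*$ for $t\ge1$.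
\end{itemize}
\end{proposition}

\begin{proof}
Let $\mathrm{PH}(f)=D_K$ and apply $(\ast)$ with $b=0$, $n=1$ in degree $0$ and with $b=1$, $n=\beta_p(K)$ in degree $p\ge1$. For $t<0$ we get $H_0(K_t)=0$, so $K_t$ is empty. For $0\le t<1$ we get $\dim H_0(K_t)=1$ and $H_p(K_t)=0$ for $p\ge1$, so $K_t$ is acyclic. For $1\le t\le t'$ the map $H_*(K_t)\to H_*(K_{t'})$ is an isomorphism in all degrees, and we take $t'$ with $K_{t'}=K$.

Conversely, assume (1)--(3). In degree $0$ the module vanishes for $t<0$. For $t\ge0$ the complex $K_t$ is non-empty and connected: by (2) if $t<1$, and by (3) and the connectedness of $K$ if $t\ge1$. So $H_0(K_t)$ is spanned by the class of any vertex, and all maps are isomorphisms for $t\ge0$. By $(\ast)$ the barcode is one bar $[0,+\infty)$. In degree $p\ge1$ the module vanishes for $t<1$ by (1) and (2). For $1\le t\le t'$, in $H_p(K_t)\to H_p(K_{t'})\to H_p(K)$ the second map and the composite are isomorphisms by (3), so the first map is one too. By $(\ast)$ the barcode is $\beta_p(K)$ copies of $[1,+\infty)$.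
\end{proof}

\begin{remark}\label{rem:hyp}
Two hypotheses are visible here. If $K$ were disconnected, every filter would have at least two infinite bars in degree $0$, and the fiber over $D_K$ would be empty. If all bars were born at $0$, the same proof would describe the fiber by (1) and by (3) for all $t\ge0$. For $f$ in that fiber and $0<s\le1$, the sublevel set of $sf$ at $t$ is $K_{t/s}$, so $sf$ stays in the fiber, as does the zero filter. The fiber would contract to $0$ whatever $K$ is. The topology of $F$ comes from the gap between the two births.
\end{remark}

\section{An edge and a hollow triangle}\label{sec:examples}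

\begin{example}\label{ex:edge}
Let $K$ be one edge $e$ with vertices $v,w$. By Proposition~\ref{prop:sublevel}, $f\in F$ if and only if $K_t$ is empty for $t<0$ and equals $v$, $w$ or $K$ for $t\ge0$. So $(f(v),f(w),f(e))$ is $(0,t,t)$ or $(t,0,t)$ with $t\ge0$, and $F$ is a union of two rays from the origin. The part with $f\le1$ is the broken segment from $\chi_v$ through $\chi_K=0$ to $\chi_w$. This is the realization of the poset $Q=\{v<K>w\}$, and $F$ retracts onto it by cutting values off at $1$.
\end{example}

\begin{example}\label{ex:triangle}
Let $K$ be the boundary of a triangle, with vertices $v_1,v_2,v_3$ and edges $e_{12},e_{13},e_{23}$. The acyclic subcomplexes are the three vertices, the three closed edges (also written $e_{12},e_{13},e_{23}$), and the three paths $p_1,p_2,p_3$ with two edges, where $p_i$ has middle vertex $v_i$. Let $f\in F$. Condition (3) gives $H_1(K_1)\ne0$, which forces $K_1=K$; so $f$ takes values in $[0,1]$. The sets $K_t$ with $0\le t<1$ form a chain in $Q$, and this chain extends to one of the $3\cdot2\cdot2=12$ maximal chains (vertex) $<$ (edge) $<$ (path). Take $v_1<e_{12}<p_2$. The filters in $F$ whose chain is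 contained in this one are
\[
f(v_1)=0,\qquad f(v_2)=f(e_{12})=t_1,\qquad f(v_3)=f(e_{23})=t_2,\qquad f(e_{13})=1,
\]
with $0\le t_1\le t_2\le1$. They form a triangle in $\mathbb{R}^K$ with corners $\chi_{v_1}$, $\chi_{e_{12}}$, $\chi_{p_2}$, reached at $(t_1,t_2)=(1,1),(0,1),(0,0)$, and the barycentric coordinates $t_1$, $t_2-t_1$, $1-t_2$ are the times spent at $v_1$, $e_{12}$, $p_2$. A filter determines its chain and these times, so two of the $12$ triangles meet only in a common face, and $F$ is a copy of $|Q|$.

The four triangles with corner $p_2$ form the cone from $p_2$ over the arc $v_1,e_{12},v_2,e_{23},v_3$, which is the barycentric subdivision of $p_2$. View this cone as a large triangle with corners $v_1,v_2,v_3$. Its sides through $e_{12}$ and $e_{23}$ are shared with the cones from $p_1$ and $p_3$, and its side through $p_2$ is free. The three large triangles form the strip of Figure~\ref{fig:mobius}, whose ends are glued with a flip: $F$ is a M\"obius band. The image of $j$ is the hexagon $v_1,e_{12},v_2,e_{23},v_3,e_{13}$. Each large triangle deformation retracts onto its two sides in the hexagon, so $j$ is a homotopy equivalence.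
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.6]
\fill[gray!12] (0,0)--(1,1.6)--(3,1.6)--(4,0)--cycle;
\draw (0,0)--(4,0) (1,1.6)--(3,1.6);
\draw (1,0)--(0.5,0.8) (1,0)--(1,1.6) (1,0)--(1.5,0.8);
\draw (2,1.6)--(1.5,0.8) (2,1.6)--(2,0) (2,1.6)--(2.5,0.8);
\draw (3,0)--(2.5,0.8) (3,0)--(3,1.6) (3,0)--(3.5,0.8);
\draw[very thick] (0,0)--(1,1.6)--(2,0)--(3,1.6);
\draw[very thick,dashed] (3,1.6)--(4,0);
\node[below] at (0,0) {$v_1$}; \node[below] at (1,0) {$p_2$}; \node[below] at (2,0) {$v_3$};
\node[below] at (3,0) {$p_1$}; \node[below] at (4,0) {$v_2$};
\node[above] at (1,1.6) {$v_2$}; \node[above] at (2,1.6) {$p_3$}; \node[above] at (3,1.6) {$v_1$};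
\node[fill=white,inner sep=1pt] at (0.5,0.8) {$e_{12}$};
\node[fill=white,inner sep=1pt] at (1.5,0.8) {$e_{23}$};
\node[fill=white,inner sep=1pt] at (2.5,0.8) {$e_{13}$};
\node[fill=white,inner sep=1pt] at (3.5,0.8) {$e_{12}$};
\end{tikzpicture}
\caption{The fiber $F$ for the boundary $K$ of a triangle. A vertex labeled $A$ is the filter that is $0$ on the acyclic subcomplex $A$ and $1$ elsewhere; $p_i$ is the two-edge path with middle vertex $v_i$. The dashed side is glued to the left side according to the labels, which gives a M\"obius band. The thick zigzag closes up to a copy of $K$, and $F$ is obtained from it by attaching the cones from $p_1,p_2,p_3$.}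
\label{fig:mobius}
\end{figure}

In general two things change. An acyclic subcomplex need not be contractible, so a cone over it preserves homology but not always the homotopy type. And acyclic subcomplexes that are not simplices can be nested, so later cones are attached along earlier ones.

\section{The fiber as an order complex}\label{sec:order}

As the edge shows, $F$ need not be compact, while $|Q|$ is. The excess lies in the values above $1$, where the homology of the sublevel sets no longer changes. We push these values down to $1$; the point to check is that the barcode stays $D_K$ along the way. Let $F_1=\{f\in F: f\le1\}$.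

\begin{lemma}\label{lem:truncate}
$F_1$ is a strong deformation retract of $F$.
\end{lemma}

\begin{proof}
For $s\in[0,1]$ let $\theta_s(x)=(1-s)x+s\min(x,1)$. This function is continuous and non-decreasing, it is the identity on $(-\infty,1]$, and it maps $[1,\infty)$ into $[1,\infty)$. Let $f\in F$. Then $\theta_s\circ f$ is a filter, because $\theta_s$ is non-decreasing. For $t<1$ we have $\theta_s(x)\le t$ if and only if $x\le t$, so the sublevel set of $\theta_s\circ f$ at $t$ is $K_t$. For $t\ge1$ the set $\{x:\theta_s(x)\le t\}$ is closed, closed downward and contains $1$; it is $(-\infty,t']$ for some $t'\ge1$, or $\mathbb{R}$. So the sublevel set at $t$ is $K_{t'}$ with $t'\ge1$, or $K$. By Proposition~\ref{prop:sublevel}, $\theta_s\circ f\in F$. The map $(f,s)\mapsto\theta_s\circ f$ is continuous in each coordinate, is the identity at $s=0$, fixes $F_1$ pointwise, and equals $\min(f,1)\in F_1$ at $s=1$.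
\end{proof}

For $f\le1$ condition (3) is automatic, since $K_t=K$ for $t\ge1$. So $F_1$ is the set of filters $f:K\to[0,1]$ with $K_t\in Q$ for all $0\le t<1$. Such a filter spends the unit interval of time in a chain of elements of $Q$, and the durations are barycentric coordinates. Every point of $|Q|$ is uniquely a formal sum $\sum_i s_iA_i$ with $A_0\subsetneq\dots\subsetneq A_m$ in $Q$, $s_i>0$ and $\sum_i s_i=1$. Define
\[
\Phi:|Q|\to\mathbb{R}^K,\qquad \Phi\Big(\sum_i s_iA_i\Big)=\sum_i s_i\chi_{A_i}.
\]

\begin{proposition}\label{prop:Phi}
$\Phi$ is a homeomorphism from $|Q|$ onto $F_1$. Hence $\Phi:|Q|\to F$ is a homotopy equivalence.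
\end{proposition}

\begin{proof}
The map $\Phi$ is affine on each closed simplex of the finite complex $\Delta(Q)$, hence continuous.

\emph{Image in $F_1$.} Let $f=\Phi(\sum_{i=0}^m s_iA_i)$ and $t_i=s_0+\dots+s_{i-1}$, so that $0=t_0<t_1<\dots<t_{m+1}=1$. A convex combination of filters with values in $[0,1]$ is such a filter. The value $f(\sigma)$ is the sum of the $s_i$ with $\sigma\notin A_i$. So $f=0$ on $A_0$, $f=t_i$ on $A_i\setminus A_{i-1}$ for $1\le i\le m$, and $f=1$ off $A_m$. Therefore the sublevel set at $t\in[t_i,t_{i+1})$ is $A_i\in Q$ for $0\le i\le m$, and $f\in F_1$.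

\emph{Injectivity.} The sets $A_0$ and $A_i\setminus A_{i-1}$ are non-empty, so $t_0,\dots,t_m$ are exactly the values of $f$ below $1$. From them we recover $A_i=K_{t_i}$ and $s_i=t_{i+1}-t_i$.

\emph{Surjectivity.} Let $f\in F_1$. Then $f\ge0$ and $K_0\neq\emptyset$, so $0$ is a value of $f$. Let $0=t_0<\dots<t_m$ be the values of $f$ below $1$, and put $t_{m+1}=1$, $A_i=K_{t_i}\in Q$ and $s_i=t_{i+1}-t_i>0$. The $A_i$ form a strict chain, because $t_i$ is attained on $A_i$ and not on $A_{i-1}$, and $\sum_i s_i=1$. By the computation above, $\Phi(\sum_i s_iA_i)$ equals $0$ on $A_0$, $t_i$ on $A_i\setminus A_{i-1}$ and $1$ off $A_m$, as does $f$.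

A continuous bijection from the compact space $|Q|$ to the Hausdorff space $F_1$ is a homeomorphism. The last claim follows from Lemma~\ref{lem:truncate}.
\end{proof}

It remains to place $K$ inside $|Q|$. For a subcomplex $A\subseteq K$ let $P(A)$ be its face poset, the set of simplices of $A$ ordered by inclusion. The complex $\Delta(P(A))$ is the barycentric subdivision of $A$: sending $\sigma$ to $\hat\sigma$ and extending affinely gives a homeomorphism $|P(K)|\cong|K|$ that carries $|P(A)|$ onto $|A|$. Each $\bar\sigma$ is contractible, hence lies in $Q$, and $\sigma\subseteq\tau$ if and only if $\bar\sigma\subseteq\bar\tau$. So $\sigma\mapsto\bar\sigma$ identifies $P(K)$ with the subposet $P=\{\bar\sigma:\sigma\in K\}$ of $Q$, and the map \eqref{eq:j} is the composite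
\begin{equation}\label{eq:factor}
j:\quad |K|\ \cong\ |P|\ \hookrightarrow\ |Q|\ \xrightarrow{\ \Phi\ }\ F .
\end{equation}
In particular $j$ is continuous with values in $F$. Since $\Phi$ is a homotopy equivalence, every remaining statement about $j$ is a statement about the inclusion $|P|\hookrightarrow|Q|$. All we know about $Q$ is what lies in $P$ below a given element: for $A\in Q\setminus P$ we have $\bar\sigma\subseteq A$ if and only if $\sigma\in A$, and $\bar\sigma\ne A$, so
\begin{equation}\label{eq:below}
P_{<A}=\{\bar\sigma:\bar\sigma\subsetneq A\}\cong P(A),\qquad |P_{<A}| \text{ corresponds to } |A|\subseteq|K| .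
\end{equation}

\section{Attaching cones}\label{sec:cones}

This section shows that information of the form \eqref{eq:below} is enough. All complexes are finite, and $R$ is a commutative ring. The \emph{join} $X*Y$ of complexes with disjoint vertex sets has as simplices those of $X$, those of $Y$, and the unions $\sigma\cup\tau$ with $\sigma\in X$, $\tau\in Y$; in particular $X*\emptyset=X$. The join $c*L$ with a single vertex $c$ is the \emph{cone} on $L$, which is contractible. For a vertex $c$ of a complex $Z$, let $Z-c$ be the subcomplex of simplices not containing $c$, and let $\mathrm{lk}_Z(c)$ be the \emph{link}, the subcomplex of $\sigma\in Z-c$ with $\sigma\cup\{c\}\in Z$. Then $Z=(Z-c)\cup(c*\mathrm{lk}_Z(c))$, and the two pieces intersect in the link: adding a vertex is attaching a cone.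

\begin{lemma}[One cone]\label{lem:cone}
Let $c$ be a vertex of $Z$, let $X=Z-c$ and $L=\mathrm{lk}_Z(c)$, and assume $L\ne\emptyset$.
\begin{itemize}
\item[(i)] If $L$ is $R$-acyclic, then $H_*(X;R)\to H_*(Z;R)$ is an isomorphism.
\item[(ii)] If $|L|$ is contractible, then $|X|\hookrightarrow|Z|$ is a homotopy equivalence.
\item[(iii)] If $X$ and $L$ are connected, then $Z$ is connected, and $\pi_1(X)\to\pi_1(Z)$ is surjective with kernel the normal subgroup generated by the image of $\pi_1(L)\to\pi_1(X)$.
\end{itemize}
\end{lemma}

In (iii) the image of $\pi_1(L)$ is transported to the base point of $X$ along a path. Different paths give conjugate subgroups, so the normal subgroup does not depend on the path.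

\begin{proof}
(i) The simplices of $Z$ not in $X$ are those of $c*L$ not in $L$, so the pairs $(Z,X)$ and $(c*L,L)$ have the same relative simplicial chains. As $c*L$ and $L$ are both $R$-acyclic, the long exact sequence in reduced homology gives $H_*(c*L,L;R)=0$. So $H_*(Z,X;R)=0$.

(ii) The inclusion $|L|\hookrightarrow|c*L|$ of contractible spaces is a homotopy equivalence. A subcomplex whose inclusion is a homotopy equivalence is a strong deformation retract. Extending the deformation by the identity on $|X|$ gives a strong deformation retraction of $|Z|$ onto $|X|$.

(iii) This is van Kampen's theorem for $Z=X\cup(c*L)$: the pieces and their intersection $L$ are connected subcomplexes, and $\pi_1(c*L)$ is trivial.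
\end{proof}

In an order complex, links are joins, and we shall control only one of the two factors. One factor suffices.

\begin{lemma}[Joins]\label{lem:join}
Let $X$ be a non-empty complex and $Y$ any complex.
\begin{itemize}
\item[(i)] If $X$ is $R$-acyclic, so is $X*Y$.
\item[(ii)] If $|X|$ is contractible, so is $|X*Y|$.
\item[(iii)] If $X$ is connected and $Y\ne\emptyset$, then $|X*Y|$ is simply connected.
\end{itemize}
\end{lemma}

\begin{proof}
Part (i) is a case of Milnor's K\"unneth formula for joins; the following induction on the number of vertices of $Y$ gives all three parts. For a vertex $y$ of $Y$,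
\[
(X*Y)-y=X*(Y-y),\qquad \mathrm{lk}_{X*Y}(y)=X*\mathrm{lk}_Y(y)\neq\emptyset ,
\]
and both $Y-y$ and $\mathrm{lk}_Y(y)$ have fewer vertices than $Y$.

For (i) and (ii) the induction starts at $Y=\emptyset$, where $X*Y=X$. In the step, $X*(Y-y)$ and $X*\mathrm{lk}_Y(y)$ are acyclic (contractible) by induction, and Lemma~\ref{lem:cone}(i), (ii) shows that $X*Y$ is too.

For (iii) the induction starts when $Y$ is one vertex and $X*Y$ is a cone. If $Y$ has more vertices, then $Y-y\neq\emptyset$, so $X*(Y-y)$ is simply connected by induction. The link $X*\mathrm{lk}_Y(y)$ is connected, since $X$ is connected and each vertex of $\mathrm{lk}_Y(y)$ is joined by an edge to each vertex of $X$. By Lemma~\ref{lem:cone}(iii), $X*Y$ is connected and its fundamental group is a quotient of the trivial group.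
\end{proof}

We now pass from $|P|$ to $|Q|$ by adding the missing elements one at a time. The order matters. If small elements came first, the part of the link below a new element $q$ would be all of $Q_{<q}$, about which we know as little as about $Q$. If large elements come first, the part below $q$ is $P_{<q}$, which we know, and the unknown part above $q$ is absorbed by Lemma~\ref{lem:join}. The result is a Quillen fiber lemma, in homological form, for an inclusion of posets.

\begin{lemma}[Fiber lemma]\label{lem:fiber}
Let $Q$ be a finite poset and $P\subseteq Q$ a subset with the induced order. For $q\in Q\setminus P$ put $P_{<q}=\{p\in P:p<q\}$.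
\begin{itemize}
\item[(i)] If $|P_{<q}|$ is $R$-acyclic for all $q\in Q\setminus P$, then $H_*(|P|;R)\to H_*(|Q|;R)$ is an isomorphism.
\item[(ii)] If $|P_{<q}|$ is contractible for all $q\in Q\setminus P$, then $|P|\hookrightarrow|Q|$ is a homotopy equivalence.
\item[(iii)] If $|P|$ and all $|P_{<q}|$, $q\in Q\setminus P$, are non-empty and connected, then $|Q|$ is connected, and $\pi_1(|P|)\to\pi_1(|Q|)$ is surjective with kernel the normal subgroup generated by the images of the groups $\pi_1(|P_{<q}|)$, where $q$ ranges over the elements of $Q\setminus P$ that are maximal in $Q$.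
\end{itemize}
\end{lemma}

\begin{proof}
List $Q\setminus P=\{q_1,\dots,q_n\}$ by repeatedly removing a maximal element of what remains; then $q_l>q_i$ implies $l<i$. Let $Q_i=P\cup\{q_1,\dots,q_i\}$ and $Z_i=\Delta(Q_i)$, so that $Z_0=\Delta(P)$, $Z_n=\Delta(Q)$ and $Z_i-q_i=Z_{i-1}$. The elements of $Q_i$ below $q_i$ are those of $P_{<q_i}$, because an element $q_l<q_i$ has $l>i$. The elements of $Q_i$ above $q_i$ are all of $Q_{>q_i}=\{q\in Q:q>q_i\}$, because such an element lies in $P$ or is some $q_l$ with $l<i$. A chain in the link of $q_i$ splits into a part below $q_i$ and a part above $q_i$, and by transitivity any two such parts combine to a chain. Hence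
\[
L_i=\mathrm{lk}_{Z_i}(q_i)=\Delta(P_{<q_i})*\Delta(Q_{>q_i}).
\]

In cases (i) and (ii), $L_i$ is acyclic (contractible) by Lemma~\ref{lem:join}, so each inclusion $|Z_{i-1}|\hookrightarrow|Z_i|$ is a homology isomorphism (homotopy equivalence) by Lemma~\ref{lem:cone}. Compose over $i$.

In case (iii) let $G=\pi_1(Z_0)$, and let $N_i\subseteq G$ be the normal subgroup generated by the images of $\pi_1(|P_{<q_l}|)$ for those $l\le i$ with $q_l$ maximal in $Q$. We show by induction that $Z_i$ is connected and that $G\to\pi_1(Z_i)$ is surjective with kernel $N_i$. If $q_i$ is not maximal in $Q$, then $Q_{>q_i}\ne\emptyset$ and $L_i$ is simply connected by Lemma~\ref{lem:join}(iii). Lemma~\ref{lem:cone}(iii) gives $\pi_1(Z_{i-1})\cong\pi_1(Z_i)$, and $N_i=N_{i-1}$. If $q_i$ is maximal, then $L_i=\Delta(P_{<q_i})$ is a connected subcomplex of $Z_0$. Choose the connecting path in $Z_0$ and let $H\subseteq G$ be the image of $\pi_1(L_i)$. By Lemma~\ref{lem:cone}(iii), $\pi_1(Z_i)$ is the quotient of $G/N_{i-1}$ by the normal subgroup generated by the image of $H$, which is $G/N_i$.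
\end{proof}

In Example~\ref{ex:triangle}, $Q\setminus P=\{p_1,p_2,p_3\}$ consists of maximal elements, and the three steps of the proof are the three cones of Figure~\ref{fig:mobius}.

\section{Homology of the fiber}\label{sec:homology}

\begin{proof}[Proof of Theorem~\ref{thm:main} and Theorem~\ref{thm:strong}(a)]
Let $k$ be a field and take births $0,1$. By Proposition~\ref{prop:Phi}, $F\simeq|Q|$. For $A\in Q\setminus P$ the space $|P_{<A}|\cong|A|$ is $k$-acyclic, by \eqref{eq:below} and the definition of $Q$. Lemma~\ref{lem:fiber}(i) with $R=k$ shows that $|P|\hookrightarrow|Q|$ is an isomorphism on $H_*(\,\cdot\,;k)$, and by \eqref{eq:factor} so is $j$. For $k=\mathbb{Z}_2$ this is Theorem~\ref{thm:main}.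

For births $a<b$ let $\lambda(t)=a+(b-a)t$, an increasing bijection of $\mathbb{R}$. The homeomorphism $f\mapsto\lambda\circ f$ of $\mathbb{R}^K$ preserves filters, and the sublevel set of $\lambda\circ f$ at $\lambda(t)$ is that of $f$ at $t$. So the bars of $\lambda\circ f$ are the images under $\lambda$ of the bars of $f$, and $F$ is carried onto the fiber with births $a,b$, and $j$ to $x\mapsto a+(b-a)j(x)$.
\end{proof}

From now on $k=\mathbb{Z}_2$ and $Q=\mathrm{Acy}(K)$. The ring in Lemma~\ref{lem:fiber}(i) need not be the field that defines $Q$; any ring over which all elements of $Q$ are acyclic will do.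

\begin{proof}[Proof of Theorem~\ref{thm:strong}(b)]
Let $A\in Q$ and $G=\tilde H_n(A;\mathbb{Z})$. By the universal coefficient theorem $G\otimes\mathbb{Z}_2$ embeds in $\tilde H_n(A;\mathbb{Z}_2)=0$. The group $G$ is finitely generated, hence a sum of cyclic groups, and a summand $\mathbb{Z}$ or $\mathbb{Z}/2^e$ would survive in $G\otimes\mathbb{Z}_2$. So $G$ is finite of odd order. This order is invertible in $\mathbb{Z}_{(2)}$, so $G\otimes\mathbb{Z}_{(2)}=0$. Since $\mathbb{Z}_{(2)}$ is torsion-free, the Tor term in the universal coefficient theorem vanishes, and $H_n(X;\mathbb{Z}_{(2)})\cong H_n(X;\mathbb{Z})\otimes\mathbb{Z}_{(2)}$ for every space $X$, also in reduced homology. Thus $A$ is $\mathbb{Z}_{(2)}$-acyclic, and Lemma~\ref{lem:fiber}(i) with $R=\mathbb{Z}_{(2)}$ shows that $j$ is an isomorphism on $H_*(\,\cdot\,;\mathbb{Z}_{(2)})$.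

The groups $H_n(K;\mathbb{Z})$ and $H_n(F;\mathbb{Z})\cong H_n(|Q|;\mathbb{Z})$ are finitely generated. Write such a group as $\mathbb{Z}^r\oplus T\oplus T'$ with $T$ a finite $2$-group and $T'$ finite of odd order. Its tensor product with $\mathbb{Z}_{(2)}$ is $\mathbb{Z}_{(2)}^r\oplus T$, which determines $T$ as its torsion subgroup and the rational Betti number $r$ as its rank.
\end{proof}

Odd torsion is invisible to the barcode, and the fiber can lose it.

\begin{proof}[Proof of Theorem~\ref{thm:strong}(c)]
Let $X$ be a disk attached to a circle by a map of degree $\ell$. To triangulate it, take vertices $a_i$ with $i$ modulo $3$, vertices $b_i$ with $i$ modulo $3\ell$, and a vertex $c$, and let $K$ be generated by the triangles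
\[
\{c,b_i,b_{i+1}\},\qquad \{a_i,b_i,b_{i+1}\},\qquad \{a_i,a_{i+1},b_{i+1}\}\qquad(i \bmod 3\ell).
\]
If the index of $a_i$ is read modulo $3\ell$, these triangles form a disk with boundary cycle $a_0,\dots,a_{3\ell-1}$. Reducing the index modulo $3$ wraps the boundary $\ell$ times around a triangle. It identifies no other simplices: each $b_i$ is joined only to $a_{i-1}$ and $a_i$, which stay distinct, so a simplex containing some $b_i$ is still determined by its vertices. Hence $|K|\cong X$.

The cellular chain complex of $X$ is $\mathbb{Z}\xrightarrow{\ell}\mathbb{Z}\xrightarrow{0}\mathbb{Z}$. So $H_1(K;\mathbb{Z})=\mathbb{Z}/\ell$ and $H_1(K;\mathbb{F}_\ell)=\mathbb{F}_\ell$, while $K$ is $\mathbb{Z}_2$-acyclic because $\ell$ is invertible in $\mathbb{Z}_2$. Then $K$ is the maximum of $Q$, so $\Delta(Q)$ is a cone with apex $K$, and $F\simeq|Q|$ is contractible.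
\end{proof}

\section{Fundamental group and homotopy type}\label{sec:homotopy}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(d)]
The space $|P|\cong|K|$ is connected, and for $A\in Q\setminus P$ the space $|P_{<A}|\cong|A|$ is non-empty and connected because $A$ is acyclic. By Lemma~\ref{lem:fiber}(iii), \eqref{eq:factor} and \eqref{eq:below}, $j_*$ is surjective, and its kernel $N'$ is the normal subgroup generated by the images of $\pi_1(A')$ for those maximal elements $A'$ of $Q$ that are not of the form $\bar\sigma$. These images are among the generators of $N$, so $N'\subseteq N$. Conversely, let $A\in Q$ and choose a maximal $A'\in Q$ containing $A$. The map $\pi_1(A)\to\pi_1(K)$, along any connecting path, factors through $\pi_1(A')$. If $A'=\bar\sigma$, this group is trivial; otherwise its image lies in $N'$. So $N\subseteq N'$.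
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(e)]
If all elements of $Q$ are contractible, then $|P|\hookrightarrow|Q|$ is a homotopy equivalence by Lemma~\ref{lem:fiber}(ii) and \eqref{eq:below}, and so is $j$ by \eqref{eq:factor}.

\emph{Graphs.} A $\mathbb{Z}_2$-acyclic complex of dimension at most $1$ is connected. It contains no circuit, because the sum of the edges of a circuit is a non-zero $1$-cycle and there are no $2$-simplices. So it is a tree, which is contractible.

\emph{Surfaces.} Let $|K|$ be a compact connected surface. We use two properties of $K$: its dimension is at most $2$, and each edge lies in at most two triangles. Both follow from the local homology $H_*(|K|,|K|\setminus\{x\};\mathbb{Z}_2)$, which on a surface vanishes outside degree $2$ and has dimension at most $1$ in degree $2$. At an interior point of a maximal simplex of dimension $d$ it is non-zero in degree $d$; this gives the first property. At an interior point of an edge lying in $n\ge1$ triangles, a neighborhood is a cone over two points joined by $n$ arcs, and the group in degree $2$ has dimension $n-1$; this gives the second.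

Let $A\subseteq K$ be $\mathbb{Z}_2$-acyclic. We show that $|A|$ is contractible by induction on the number of triangles of $A$. If there are none, $A$ is a tree. Otherwise the sum $z$ of all triangles of $A$ is a non-zero $2$-chain. Since $A$ has no $3$-simplices and $H_2(A;\mathbb{Z}_2)=0$, the chain $z$ is not a cycle. So some edge $e$ lies in an odd number of triangles of $A$, hence in exactly one, say $\tau$. Then $A'=A\setminus\{\tau,e\}$ is a subcomplex, and pushing $\tau$ in from its free side $e$ onto its other two sides is a deformation retraction of $|A|$ onto $|A'|$. So $A'$ is $\mathbb{Z}_2$-acyclic with one triangle fewer; $|A'|$ is contractible by induction, and so is $|A|$.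

\emph{The converse.} Let $A\in Q$ and let $\iota:|A|\hookrightarrow|K|$ be the inclusion. Under $|K|\cong|P|\subseteq|Q|$ the subspace $|A|$ lands in the realization of $Q_{\le A}=\{B\in Q:B\subseteq A\}$. This poset has the maximum $A$, so its order complex is a cone. By \eqref{eq:factor}, $j\circ\iota$ factors through a contractible space and is null-homotopic. If $g$ is a homotopy inverse of $j$, then $\iota\simeq g\circ j\circ\iota$ is null-homotopic.
\end{proof}

\begin{remark}\label{rem:gap}
The sufficient condition in (e) is not necessary. Let $A$ be the complex from the proof of (c) and let $K$ be the cone on $A$. Then $A$ is a $\mathbb{Z}_2$-acyclic subcomplex of $K$ that is not contractible. But $|K|$ is contractible, and so is $F\simeq|Q|$, because $K$ is the maximum of $Q$; hence $j$ is a homotopy equivalence.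
\end{remark}

\begin{thebibliography}{9}

\bibitem{LH}
Jacob Leygonie and Gregory Henselman-Petrusek,
\emph{Algorithmic Reconstruction of the Fiber of Persistent Homology on Cell Complexes},
arXiv:2110.14676 (2021).

\end{thebibliography}
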